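# Spanning planar graphs of bounded degree in a perturbed dense graph

## 1. Planar graphs with small components

The binomial random graph $G(n,p)$ has vertex set $[n]=\{1,\dots,n\}$, and each pair of vertices is an edge independently with probability $p$. An event holds with high probability (w.h.p.) if its probability tends to $1$ as $n\to\infty$. We write $v(F),e(F)$ for the numbers of vertices and edges of a graph $F$, and $\Delta(F)$ for its maximum degree. If $H$ has $n$ vertices, a copy of $H$ in a graph on $[n]$ is given by a bijection $\varphi:V(H)\to[n]$ that maps every edge of $H$ to an edge; $\varphi(H)$ denotes the image. Forests are identified with their edge sets when convenient.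

All of this talk concerns $n$-vertex planar graphs $H$ and edge probabilities slightly below $n^{-1/3}$. The exponent comes from Euler's formula: a planar graph $F$ has $e(F)\le 3v(F)-6$ if $v(F)\ge 3$, and $e(F)\le 1$ if $v(F)=2$. In both cases
$$e(F)\le 3(v(F)-1)-1\qquad(F\text{ planar},\ v(F)\ge2). \tag{1}$$

Suppose first that $H$ consists of many small components, for instance disjoint octahedra ($6$ vertices, $12$ edges each). A fixed vertex lies in about $n^5p^{12}$ copies of the octahedron on average, up to a constant factor. This is large as soon as $p$ is well above $n^{-5/12}$, and $5/12>1/3$. So there seems to be room below $n^{-1/3}$, and there is.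

**Proposition 1.1 (small components).** Let $r\ge2$ be an integer and $\eta=\frac1{9(r-1)}$. Then w.h.p. $G(n,n^{-1/3-\eta})$ contains a copy of $H$, uniformly over all $n$-vertex planar graphs $H$ whose components have at most $r$ vertices.

We prove this with a tool that will serve throughout. Let $X$ be a finite set, and let $X_p\subseteq X$ be the random subset that keeps each element independently with probability $p$. A family $\mathcal F\subset 2^X$ is increasing if it is closed under taking supersets; for $\mathcal F\ne\emptyset,2^X$ let $p_c(\mathcal F)$ be the $p$ with $\mathbb P(X_p\in\mathcal F)=1/2$, and let $\ell(\mathcal F)$ be the maximum size of a minimal member of $\mathcal F$.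

**Theorem (Frankston–Kahn–Narayanan–Park, *Thresholds versus fractional expectation-thresholds*, Ann. of Math. 194 (2021), Theorem 1.1).** There is an absolute constant $L$ such that every increasing $\mathcal F\subset2^X$ with $\mathcal F\ne\emptyset,2^X$ and $\ell(\mathcal F)\ge2$ satisfies $p_c(\mathcal F)\le L\,q_f(\mathcal F)\log\ell(\mathcal F)$. Here $q_f(\mathcal F)$ is the largest $q$ such that some $g:2^X\to[0,\infty)$ satisfies $\sum_{S\subseteq A}g(S)\ge1$ for all $A\in\mathcal F$ and $\sum_Sg(S)q^{|S|}\le\frac12$.

We use it only in the following dual form.

**Lemma 1.2.** Let $\mathcal F$ be as in the theorem, and let $\nu$ be a probability measure on $\mathcal F$ with $\nu(\{A:A\supseteq S\})\le q^{|S|}$ for all $S\subseteq X$. Then $p_c(\mathcal F)\le L\,q\log\ell(\mathcal F)$.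

*Proof.* Let $g\ge0$ satisfy $\sum_{S\subseteq A}g(S)\ge1$ for all $A\in\mathcal F$. Averaging over $A\sim\nu$ and exchanging sums,
$$1\le\sum_A\nu(A)\sum_{S\subseteq A}g(S)=\sum_Sg(S)\,\nu(\{A\supseteq S\})\le\sum_Sg(S)q^{|S|}.$$
The last sum is non-decreasing in $q$, so no $q'\ge q$ admits a $g$ with $\sum_S g(S)q'^{|S|}\le\frac12$. Hence $q_f(\mathcal F)<q$, and the theorem applies. $\square$

A measure as in Lemma 1.2 is called $q$-spread. To see the notion at work we record an elementary inequality: for $0\le r\le N$,
$$\frac{N!}{(N-r)!}\ge\Big(\frac Ne\Big)^r, \tag{2}$$
which for $r\ge1$ follows from $\frac{N!}{(N-r)!}=\binom Nr r!\ge(\frac Nr)^r(\frac re)^r$.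

**Example.** Let $n=2h$ and let $\nu$ be the uniform measure on perfect matchings of $[n]$. A set $S$ of $s$ disjoint pairs is contained in the random matching with probability $\prod_{j=1}^s\frac1{2(h-j)+1}\le\prod_{j=1}^s\frac1{h-j+1}\le(e/h)^s$ by (2); other sets $S$ have probability $0$. So $\nu$ is $(2e/n)$-spread, and Lemma 1.2 gives $p_c=O(\log n/n)$ for containing a perfect matching.

The next lemma turns spread of a random embedding into containment. It is stated for a general density $m$ and a general random embedding, because we will need both.

**Lemma 1.3.** Fix $m>1$, $0<\delta\le m-1$, $C_0\ge1$, an integer $\Delta\ge1$, and $0<\eta<\frac1{m-\delta}-\frac1m$. Let $H'$ be an $n$-vertex graph with $\Delta(H')\le\Delta$ such that every connected subgraph $F$ of $H'$ with $v(F)\ge2$ satisfies $e(F)\le(m-\delta)(v(F)-1)$. Let $\varphi:V(H')\to[n]$ be a random bijection such that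
$$\mathbb P[\varphi(x_i)=y_i\ \text{for } 1\le i\le r]\le(C_0/n)^r \tag{3}$$
for all distinct $x_1,\dots,x_r\in V(H')$ and distinct $y_1,\dots,y_r\in[n]$. Let $p=n^{-1/m-\eta}$. Then, with probability at least $1-o(1)$, $G(n,p)$ contains $\varphi_0(H')$ for some $\varphi_0$ in the support of $\varphi$. The $o(1)$ depends only on $n$ and the fixed parameters.

*Proof.* Let $X=\binom{[n]}2$, and let $\nu$ be the law of the edge set of $\varphi(H')$, a random subset of $X$.

**Step 1 (edge spread).** This step converts (3), a statement about vertices, into a bound on $\nu(\{A\supseteq S\})$. Let $S\subseteq X$ be nonempty, and let $J$ be the graph formed by $S$ without isolated vertices, with $v$ vertices and components $J_1,\dots,J_c$. If $S\subseteq E(\varphi(H'))$, then $\varphi^{-1}$ restricted to $V(J)$ is an injective homomorphism $J\to H'$. There are at most $n^c\Delta^{v-c}$ of these: choose the image of one vertex in each component in at most $n$ ways, then reveal the rest of the component along edges, each new vertex having at most $\Delta$ possible images. If there is none, $\nu(\{A\supseteq S\})=0$. If there is one, each $J_i$ is isomorphic to a connected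 subgraph of $H'$ with at least two vertices, so
$$|S|=\sum_ie(J_i)\le(m-\delta)\sum_i(v(J_i)-1)=(m-\delta)(v-c).$$
Moreover $v\le2(v-c)$, since each component has at least two vertices. For a fixed homomorphism $\psi$, the event that $\varphi^{-1}$ agrees with $\psi$ on $V(J)$ prescribes $\varphi$ at $v$ vertices and has probability at most $(C_0/n)^v$ by (3). With $C_1=C_0^2\Delta$ and $n\ge C_1$, a union bound gives
$$\nu(\{A\supseteq S\})\le n^c\Delta^{v-c}\Big(\frac{C_0}n\Big)^v\le\Big(\frac{C_1}n\Big)^{v-c}\le q^{|S|},\qquad q:=\Big(\frac{C_1}n\Big)^{1/(m-\delta)}. \tag{4}$$
The second inequality uses $C_0^v\le C_0^{2(v-c)}$; the third uses $C_1/n\le1$ and $v-c\ge|S|/(m-\delta)$. For $S=\emptyset$ the bound is trivial.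

**Step 2 (from spread to containment).** This step applies Lemma 1.2 and raises the probability from $1/2$ to $1-o(1)$. Let $\mathcal F$ be the up-closure of the support of $\nu$. All sets in the support have size $e(H')$, so they are exactly the minimal members, and $X_p\in\mathcal F$ is the event that we want. We note that
$$\frac pq=C_1^{-1/(m-\delta)}\,n^{\frac1{m-\delta}-\frac1m-\eta}$$
grows like a positive power of $n$.

If $e(H')=0$ there is nothing to prove. If $e(H')=1$, each single pair has $\nu$-probability at most $q$ by (4), so the support contains at least $1/q$ pairs, and the failure probability is at most $(1-p)^{1/q}\le e^{-p/q}\to0$.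

Let $e(H')\ge2$. Then $\mathcal F\ne\emptyset,2^X$ and $2\le\ell(\mathcal F)=e(H')\le\Delta n$. Lemma 1.2 gives $p_c(\mathcal F)\le p_0:=Lq\log(\Delta n)$, where $p_0<1$ for $n$ large. Let $R=\lfloor p/p_0\rfloor$. The union of $R$ independent copies of $X_{p_0}$ keeps each element with probability $1-(1-p_0)^R\le Rp_0\le p$, so it is stochastically dominated by $X_p$. Each copy lies in $\mathcal F$ with probability at least $1/2$, and $\mathcal F$ is increasing, so $X_p\notin\mathcal F$ has probability at most $2^{-R}$. Finally $p/p_0=\frac{p}{q}\cdot\frac1{L\log(\Delta n)}\to\infty$. All bounds depend only on $n$ and the fixed parameters. $\square$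

*Proof of Proposition 1.1.* Let $\varphi$ be a uniformly random bijection. By (2), $\mathbb P[\varphi(x_i)=y_i\ \forall i]=\frac{(n-r')!}{n!}\le(e/n)^{r'}$ for any $r'$ prescribed values, so (3) holds with $C_0=e$. A connected subgraph $F$ of $H$ with $v(F)\ge2$ has $v(F)\le r$, so by (1)
$$e(F)\le3(v(F)-1)-1\le(3-\delta)(v(F)-1),\qquad\delta=\tfrac1{r-1}.$$
Also $\Delta(H)\le r-1$, and $\delta\le1\le m-1$ for $m=3$. Since $\frac1{3-\delta}-\frac13=\frac{\delta}{3(3-\delta)}>\frac\delta9=\eta$, Lemma 1.3 applies. $\square$

What happens when the components are not small? The slack in (1) is a single edge. For bounded $v(F)$ it is a positive fraction of $v(F)-1$; for large $v(F)$ it is worth nothing.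

## 2. The stack of octahedra and the perturbed graph

Take $t$ nested triangles $a_ib_ic_i$ $(1\le i\le t)$ in the plane, and join consecutive ones by the six edges
$$a_ia_{i+1},\ b_ib_{i+1},\ c_ic_{i+1},\qquad a_ib_{i+1},\ b_ic_{i+1},\ c_ia_{i+1}.$$
These six edges form the hexagon $a_i\,a_{i+1}\,c_i\,c_{i+1}\,b_i\,b_{i+1}$, which zigzags around the annulus between the two triangles. So the graph is planar, and two consecutive layers form an octahedron. Call it the stack with $t$ layers. A vertex has at most $2$ neighbors in each of its own layer, the layer before and the layer after, so the maximum degree is at most $6$. There are $3t$ vertices and $3t+6(t-1)=9t-6$ edges. The ratio $\frac{e}{v-1}=\frac{9t-6}{3t-1}=3-\frac3{3t-1}$ is $12/5$ for $t=2$, it is $21/8$ for $t=3$, and it tends to $3$.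

Let $H_n$ be the stack with $t=\lfloor n/3\rfloor$ layers plus $n-3t\le2$ isolated vertices. Then $e(H_n)=9t-6\ge3(n-2)-6=3n-12$. For every fixed $\eta>0$ and $p=n^{-1/3-\eta}$, the expected number of bijections $V(H_n)\to[n]$ that embed $H_n$ in $G(n,p)$ is at most
$$n^np^{3n-12}=n^{-3\eta n+4+12\eta}\to0.$$
So below $n^{-1/3}$ the random graph alone does not contain $H_n$, and help is needed.

The help comes from a dense graph. For a graph $G$ on $[n]$, the randomly perturbed graph $G\cup G(n,p)$ is the union of $G$ and $G(n,p)$ on the same vertex set. We assume only $e(G)\ge\varepsilon n^2$; the graph $G$ may be complete bipartite, or a clique together with many isolated vertices. The problem, from Jie Han, Seonghyuk Im, Bin Wang, and Junxue Zhang, "The perturbation threshold of degenerate graphs", arXiv:2602.21867 (2026), asks whether such a $G$ lets us go below $n^{-1/3}$ by a fixed power of $n$. For all constants $\varepsilon,\Delta>0$, is there $\eta=\eta(\varepsilon,\Delta)>0$ such that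
$$\min_{(G,H)}\mathbb P\big[G\cup G(n,n^{-1/3-\eta})\text{ contains a copy of }H\big]\to1\qquad(n\to\infty),$$
where the minimum is over $n$-vertex graphs $G$ with at least $\varepsilon n^2$ edges and $n$-vertex planar graphs $H$ with $\Delta(H)\le\Delta$?

Here is the background. In $G(n,p)$ alone, the threshold for an $n$-vertex planar graph of bounded maximum degree is at most $n^{-1/3}$: if $p=\omega(n^{-1/3})$, then w.h.p. $G(n,p)$ contains a copy of any given such graph. A graph is $d$-degenerate if each of its nonempty subgraphs has a vertex of degree at most $d$. For every $d\ge2$, $\varepsilon>0$, $\Delta>0$ there is $\eta=\eta(d,\varepsilon,\Delta)>0$ such that $G\cup G(n,n^{-1/d-\eta})$ contains $H$ w.h.p., uniformly over $n$-vertex $G$ with $e(G)\ge\varepsilon n^2$ and $d$-degenerate $n$-vertex $H$ with $\Delta(H)\le\Delta$. Planar graphs are $5$-degenerate, which gives only the exponent $1/5$. The octahedron is $4$-regular, hence not $3$-degenerate, so we cannot take $d=3$ in that theorem.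

**Conventions.** If $\varepsilon\ge1/2$, no graph has $\varepsilon n^2$ edges and the statement is vacuous, so let $0<\varepsilon<1/2$. If $\Delta<1$, then $H$ has no edges; otherwise replace $\Delta$ by $\lfloor\Delta\rfloor$. So let $\Delta\ge1$ be an integer. The containment probability increases with $p$, so if some $\eta$ works, every smaller positive one does. All $o(1)$ terms, and all meanings of "large $n$", depend only on the fixed parameters, never on $(G,H)$.

**Theorem 2.1.** For all $\varepsilon\in(0,1/2)$ and integers $\Delta\ge1$, with $\eta=\varepsilon/(81\Delta)$,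
$$\min_{(G,H)}\mathbb P[H\subseteq G\cup G(n,n^{-1/3-\eta})]\to1 .$$

So the answer to the problem is yes. Sections 3 to 6 prove this. Section 7 determines the order of the best $\eta$, and Section 8 replaces planarity by an exact density condition.

## 3. A small forest goes into the dense graph

The plan is to split $H$ into a small part $M$, placed inside $G$, and the rest $H'=H-M$ (edges deleted, vertices kept), which the random graph must supply. We want $H'$ to satisfy the hypothesis of Lemma 1.3, so the embedding must be random enough for (3) while always sending $M$ into $G$. If $M$ is a forest with few edges, both are possible: embedded vertex by vertex, each new vertex has at most one earlier neighbor, so it has linearly many possible positions.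

**Proposition 3.1.** Fix $m>1$, $0<\delta\le m-1$, $\varepsilon\in(0,1/2)$, an integer $\Delta\ge1$ and $0<\eta<\frac1{m-\delta}-\frac1m$. Let $G,H$ be $n$-vertex graphs with $e(G)\ge\varepsilon n^2$ and $\Delta(H)\le\Delta$. Suppose $H$ contains a forest $M$ with $|M|\le\varepsilon n/4$ such that every connected subgraph $F$ of $H'=H-M$ with $v(F)\ge2$ satisfies $e(F)\le(m-\delta)(v(F)-1)$. Then $\mathbb P[H\subseteq G\cup G(n,n^{-1/m-\eta})]\ge1-o(1)$, uniformly.

*Proof.* **Step 1 (a part of $G$ with large minimum degree).** This gives room for a greedy embedding. Successively delete from $G$ vertices of current degree less than $\varepsilon n$. If all vertices were deleted, each deletion would remove fewer than $\varepsilon n$ edges, and $e(G)<\varepsilon n^2$, a contradiction. So a nonempty subgraph $G'\subseteq G$ with minimum degree at least $\varepsilon n$ remains; in particular $v(G')>\varepsilon n$.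

**Step 2 (the random embedding).** We build $\varphi$ so that $\varphi(M)\subseteq G$ always. Let $W$ be the set of non-isolated vertices of $M$, so $t:=|W|\le2|M|\le\varepsilon n/2$. Since $M$ is a forest, we can order $W=\{w_1,\dots,w_t\}$, tree by tree and from a root outward, so that each $w_i$ has at most one $M$-neighbor among $w_1,\dots,w_{i-1}$. Choose $\varphi(w_1),\varphi(w_2),\dots$ in turn. If $w_i$ has the earlier neighbor $w_j$, let $\varphi(w_i)$ be uniform among the unused vertices of $N_{G'}(\varphi(w_j))$; if it has none, let $\varphi(w_i)$ be uniform among the unused vertices of $G'$. In both cases there are at least $\varepsilon n-(i-1)\ge\varepsilon n/2$ choices. Then extend $\varphi$ to $V(H)$ by a uniformly random bijection from the remaining $N=n-t$ vertices of $H$ to the remaining vertices of $[n]$. Here $N\ge n-\varepsilon n/2\ge3n/4$.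

**Step 3 (vertex spread).** We check (3) with $C_0=2/\varepsilon$. Let $r_1$ of the $x_i$ lie in $W$ and $r_2=r-r_1$ outside. In the sequential construction, conditionally on all earlier choices, the probability that a given $w_i$ is sent to a given vertex is at most $2/(\varepsilon n)$. Multiplying these conditional bounds in the order of $W$, the $r_1$ prescriptions inside $W$ hold with probability at most $(2/(\varepsilon n))^{r_1}$. Given $\varphi|_W$, the other $r_2$ prescriptions hold with probability at most
$$\frac{(N-r_2)!}{N!}\le\Big(\frac eN\Big)^{r_2}\le\Big(\frac{4e}{3n}\Big)^{r_2}$$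
by (2), and $4e/3<4<2/\varepsilon$. The product is at most $(C_0/n)^r$.

**Step 4 (conclusion).** Now the random edges do their part. The graph $H'$ has maximum degree at most $\Delta$ and satisfies the density hypothesis, so Lemma 1.3 applies: with probability $1-o(1)$ some $\varphi_0$ in the support of $\varphi$ has $\varphi_0(H')\subseteq G(n,n^{-1/m-\eta})$. Since $\varphi_0(M)\subseteq G$ by Step 2, $\varphi_0(H)\subseteq G\cup G(n,n^{-1/m-\eta})$. $\square$

What remains is deterministic: in a planar $H$, find a forest $M$ with at most $\varepsilon n/4$ edges such that all connected subgraphs of $H-M$ have density at most $3-\delta$, in the sense $e(F)\le(3-\delta)(v(F)-1)$, with $\delta$ independent of $n$.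

## 4. Cutting into bounded pieces produces triangles

Section 1 suggests a way: delete few edges so that all components of what is left have bounded size. Let us try this on the triangular grid with side $k$. Its vertices are the triples $(a,b,c)$ of non-negative integers with $a+b+c=k$, and two triples are adjacent if they differ by a permutation of $(1,-1,0)$. It is planar, it has maximum degree at most $6$, and $n=\binom{k+2}2$.

Cutting it up cheaply is easy. Fix $L$, put $(a,b,c)$ into the block $(\lfloor a/L\rfloor,\lfloor b/L\rfloor)$, and delete the edges between different blocks. Blocks have at most $L^2$ vertices. Every deleted edge has an end where $a$ or $b$ is a positive multiple of $L$: in a coordinate in which the blocks differ, take the end with the larger value. There are at most $2k(k+1)/L$ such vertices, each with at most $6$ edges, so at most $12k(k+1)/L\le24n/L$ edges are deleted. With $L\ge96/\varepsilon$ this is at most $\varepsilon n/4$.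

But the deleted edges must be placed in $G$, and here the approach stops. Let $G$ be the balanced complete bipartite graph, which has $\lfloor n^2/4\rfloor\ge\varepsilon n^2$ edges if $\varepsilon<1/4$ and $n$ is large.

**Claim 4.1.** Let $r\ge1$ and $k>3(r-1)$. If edges are deleted from the triangular grid with side $k$ so that all components have at most $r$ vertices, then some triangle has all its three edges deleted.

*Proof.* Call the sets $\{a=0\}$, $\{b=0\}$, $\{c=0\}$ sides $1,2,3$; side $i$ is opposite corner $i$. A component meeting all three sides would contain a vertex $(a,b,c)$ that is joined to each side by a path with at most $r-1$ edges. Each edge changes a coordinate by at most $1$, so $a,b,c\le r-1$ and $k\le3(r-1)$, a contradiction. So each component misses some side; label all its vertices with the smallest $i$ such that it misses side $i$. Then no vertex on side $i$ has label $i$. Sperner's lemma says that such a labeling of a triangulated triangle has a small triangle with labels $1,2,3$. Its vertices lie in three different components, so its three edges are deleted. $\square$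

A bipartite $G$ has no triangle, so it cannot host these deleted edges, whichever way we cut. Asking for bounded components is asking too much. But Proposition 3.1 does not ask for it: $H-M$ may stay connected as long as it is sparse enough.

## 5. Breaking one forest out of three

The bound $e(F)\le3(v(F)-1)$ has a meaning beyond counting.

**Theorem (Nash-Williams, 1964).** A multigraph decomposes into $a$ forests if every nonempty vertex set $U$ spans at most $a(|U|-1)$ edges.

For example, $K_4$ has $6=2\cdot3$ edges, and it decomposes into the paths $1\,2\,3\,4$ and $2\,4\,1\,3$. A planar graph satisfies the condition with $a=3$ by (1), so it decomposes into forests $T_1,T_2,T_3$. On a set of $v$ vertices, each forest contributes at most $v-1$ edges, and $3(v-1)$ is the sum of three budgets. To lower the total for large $F$, it suffices to lower one budget. If $T_3$ is broken into components of size at most $K$ by deleting a few of its edges, then on $v$ vertices it contributes at most $v-v/K$ edges. The deleted edges form a subset of a forest, so they are a forest, and Proposition 3.1 can place them in $G$. Small subgraphs $F$ are taken care of by the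 slack of one edge in (1), as in Section 1.

**Example.** The stack with $t$ layers decomposes explicitly. Let $T_1$ consist of the paths $a_1a_2\cdots a_t$ and $b_1b_2\cdots b_t$ and the pendant edges $a_ic_i$. Let $T_2$ consist of the edges $a_ib_{i+1},b_ic_{i+1},c_ia_{i+1}$; these form the three paths $a_1b_2c_3a_4\cdots$, $b_1c_2a_3b_4\cdots$ and $c_1a_2b_3c_4\cdots$. Let $T_3$ consist of the paths $a_ib_ic_i$, linked by the edges $c_ic_{i+1}$. All three are forests, with $2(t-1)+t$, $3(t-1)$ and $3t-1$ edges, in total $9t-6$. Breaking $T_2$ after every $s$-th layer deletes three disjoint edges each time, at most $3t/s$ edges overall. This $M$ is a matching, and the components of $T_2-M$ have at most $s$ vertices. The graph $H-M$ is still connected, since $T_3$ is a spanning tree.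

Breaking a forest of bounded degree is always this cheap.

**Lemma 5.1.** Let $T$ be a forest on $n$ vertices with maximum degree at most $D$, where $D\ge1$, and let $s\ge1$ be an integer. There is $M\subseteq E(T)$ with $|M|\le n/s$ such that all components of $T-M$ have at most $Ds$ vertices.

*Proof.* Root every component. While some component has more than $Ds$ vertices, take in it a vertex $x$ of maximum depth whose subtree (consisting of $x$ and its descendants) has at least $s$ vertices; the root has this property, so $x$ exists. The subtrees of the children of $x$ have at most $s-1$ vertices by the choice of $x$, and $x$ has at most $D$ children, so the subtree of $x$ has at most $1+D(s-1)\le Ds$ vertices. The subtree of the root has more than $Ds$ vertices, so $x$ is not the root. Delete the edge from $x$ to its parent. The piece split off has between $s$ and $Ds$ vertices and is never touched again; the rest keeps its root. The pieces split off are disjoint and have at least $s$ vertices each, so there are at most $n/s$ deletions. When the procedure stops, all components have at most $Ds$ vertices. $\square$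

**Lemma 5.2.** Let $k\ge2$ be an integer. Let $H$ be an $n$-vertex graph with $e(F)\le k(v(F)-1)-1$ for all subgraphs $F$ with $v(F)\ge2$, decomposed into forests $T_1,\dots,T_k$ with $\Delta(T_k)\le D$, where $D\ge1$. Let $s\ge1$ be an integer, $K=Ds$ and $\delta=1/(2K)$. Then there is $M\subseteq T_k$ with $|M|\le n/s$ such that every subgraph $F$ of $H-M$ with $v(F)\ge2$ satisfies $e(F)\le(k-\delta)(v(F)-1)$.

*Proof.* Apply Lemma 5.1 to $T_k$ to obtain $M$. Let $F\subseteq H-M$ and $v=v(F)\ge2$.

**Step 1 (small $F$).** Here the slack of one edge suffices. If $v\le2K$, then $\delta(v-1)\le1$, so $e(F)\le k(v-1)-1\le(k-\delta)(v-1)$.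

**Step 2 (large $F$).** Here the broken forest pays. Let $v\ge2K$. Each of $T_1,\dots,T_{k-1}$ has at most $v-1$ edges inside $V(F)$. The forest induced by $T_k-M$ on $V(F)$ has components with at most $K$ vertices, hence at least $v/K$ components, hence at most $v-v/K$ edges. So
$$e(F)\le(k-1)(v-1)+v-\frac vK=k(v-1)+1-\frac vK\le k(v-1)-\frac v{2K}\le(k-\delta)(v-1),$$
where the middle inequality uses $1\le v/(2K)$ and the last one $\delta(v-1)\le v/(2K)$. $\square$

## 6. Proof of Theorem 2.1

**Step 1 (decompose).** We verify the hypotheses of Lemma 5.2 with $k=3$. Let $H$ be planar with $\Delta(H)\le\Delta$. By (1), every subgraph $F$ of $H$ with $v(F)\ge2$ has $e(F)\le3(v(F)-1)-1$. So every nonempty $U$ spans at most $3(|U|-1)$ edges (for $|U|=1$ both numbers are $0$), and by Nash-Williams' theorem $H$ decomposes into forests $T_1,T_2,T_3$. Trivially $\Delta(T_3)\le\Delta$.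

**Step 2 (delete).** We choose how finely to break $T_3$. Apply Lemma 5.2 with $k=3$, $D=\Delta$, $s=\lceil4/\varepsilon\rceil$. We get a forest $M\subseteq T_3$ with $|M|\le n/s\le\varepsilon n/4$, and every subgraph $F$ of $H-M$ with $v(F)\ge2$ satisfies $e(F)\le(3-\delta)(v(F)-1)$ with $\delta=\frac1{2\Delta s}$.

**Step 3 (compute $\eta$).** It remains to compare $\delta$ with $\eta$. As $\varepsilon<1/2$, we have $1\le\frac1{2\varepsilon}$, so $s\le\frac4\varepsilon+1\le\frac9{2\varepsilon}$ and $\delta\ge\frac\varepsilon{9\Delta}$. Hence
$$\frac1{3-\delta}-\frac13=\frac\delta{3(3-\delta)}>\frac\delta9\ge\frac\varepsilon{81\Delta}=\eta.$$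
Also $\delta\le1/2\le m-1$ for $m=3$. Proposition 3.1 with $m=3$ gives the theorem. $\blacksquare$

## 7. The order of the best exponent

In Theorem 2.1 the maximum degree enters $\eta$ only through $\Delta(T_3)$. The following theorem makes one of the three forests have small degree, whatever $\Delta$ is.

**Theorem (Gonçalves, JCTB 99 (2009) 314–322).** Every planar graph decomposes into three forests, one of which has maximum degree at most $4$.

**Theorem 7.1.** (a) Let $\varepsilon\in(0,1/2)$. In the setting of Theorem 2.1, $\eta=\varepsilon/324$ works for every $\Delta$ simultaneously.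

(b) Conversely, let $\Delta\ge6$, $0<\varepsilon<3/8$, $\alpha_0=1-\sqrt{1-2\varepsilon}$ and
$$\eta>\frac{2\alpha_0}{3(1-2\alpha_0)}=\tfrac23\varepsilon+O(\varepsilon^2).$$
Then the minimum of $\mathbb P[H\subseteq G\cup G(n,n^{-1/3-\eta})]$ over admissible pairs tends to $0$. In particular $\eta=\varepsilon$ fails for $\varepsilon\le1/8$.

So the best possible $\eta$ is of order $\Theta(\varepsilon)$, uniformly in $\Delta\ge6$. For $\varepsilon\le1/8$ the proof shows that every $\eta\le\varepsilon/324$ works and every $\eta\ge0.98\,\varepsilon$ fails.

*Proof of (a).* Repeat Section 6 with the decomposition of Gonçalves, numbered so that $\Delta(T_3)\le4$. Lemma 5.2 applies with $D=4$, and $K=4s\le18/\varepsilon$, so $\delta=\frac1{2K}\ge\varepsilon/36$ and $\frac1{3-\delta}-\frac13>\frac\delta9\ge\frac\varepsilon{324}$. Proposition 3.1 applies for each $\Delta$. $\square$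

*Proof of (b).* The idea is that a $G$ all of whose edges meet a small vertex set can supply only few edges of $H$. For $H$ we take the graph $H_n$ of Section 2: a stack plus at most two isolated vertices, planar, of maximum degree at most $6$, with $e(H_n)\ge3n-12$.

**Step 1 (the graph $G$).** We need $G$ dense, with a small vertex cover. Note that $\alpha_0<1/2$, since $\varepsilon<3/8$ gives $\sqrt{1-2\varepsilon}>1/2$. By continuity we can choose $\alpha\in(\alpha_0,1/2)$ with
$$\eta>\frac{2\alpha}{3(1-2\alpha)}=\frac1{3-6\alpha}-\frac13 .$$
From $(1-\alpha_0)^2=1-2\varepsilon$ we get $\alpha_0-\alpha_0^2/2=\varepsilon$. Since $x-x^2/2$ is increasing on $[0,1]$, $\alpha-\alpha^2/2>\varepsilon$. Let $G$ consist of all pairs meeting a fixed set $A$ of size $a=\lceil\alpha n\rceil$. Then $e(G)=a(n-a)+\binom a2=(\alpha-\alpha^2/2)n^2+O(n)\ge\varepsilon n^2$ for large $n$.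

**Step 2 (first moment).** We bound the expected number of embeddings. For each bijection $\varphi:V(H_n)\to[n]$, at most $6a$ edges of $\varphi(H_n)$ meet $A$. So at least $3n-12-6a\ge(3-6\alpha)n-18$ edges of $\varphi(H_n)$ must be in $G(n,p)$. With $p=n^{-1/3-\eta}$ and $n$ large, summing over at most $n^n$ bijections,
$$\mathbb P[H_n\subseteq G\cup G(n,p)]\le n^np^{(3-6\alpha)n-18}=n^{\,n[1-(\frac13+\eta)(3-6\alpha)]+O(1)}\to0,$$
because $\frac13+\eta>\frac1{3-6\alpha}$ gives $(\frac13+\eta)(3-6\alpha)>1$.

**Step 3 (numbers).** We check the explicit claims. Since $(1-\sqrt{1-2\varepsilon})(1+\sqrt{1-2\varepsilon})=2\varepsilon$, we have $\alpha_0/\varepsilon=\frac2{1+\sqrt{1-2\varepsilon}}$. This tends to $1$, with error $O(\varepsilon)$, so the bound in (b) is $\frac23\varepsilon+O(\varepsilon^2)$. Moreover $\alpha_0/\varepsilon$ and $\frac1{1-2\alpha_0}$ are increasing in $\varepsilon$, so for $\varepsilon\le1/8$ both are at most their values at $\varepsilon=1/8$. There $\alpha_0=1-\frac{\sqrt3}2<0.13398$, so $\alpha_0/\varepsilon<1.072$ and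
$$\frac{2\alpha_0}{3(1-2\alpha_0)}<\frac{2\cdot1.072}{3\cdot(1-0.26796)}\,\varepsilon<0.98\,\varepsilon .$$
So $\eta=\varepsilon$, and every $\eta\ge0.98\,\varepsilon$, fails for all $\varepsilon\le1/8$. $\blacksquare$

## 8. The density condition behind planarity

Planarity entered only through edge counts. For a general class of graphs and a general density $m$, the right condition is that $e(F)=m(v(F)-1)$ is never reached.

**Theorem 8.1.** Let $m>1$ be real, let $\Delta\ge1$, and let $\mathcal H$ be a class of graphs of maximum degree at most $\Delta$, closed under subgraphs and disjoint unions. The following are equivalent: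

(i) for every $\varepsilon>0$ there is $\eta>0$ such that the minimum of $\mathbb P[H\subseteq G\cup G(n,n^{-1/m-\eta})]$, over $n$-vertex $G$ with $e(G)\ge\varepsilon n^2$ and $n$-vertex $H\in\mathcal H$, tends to $1$;

(ii) $e(F)<m(v(F)-1)$ for every $F\in\mathcal H$ with $v(F)\ge2$.

As before we may take $\Delta$ to be an integer. Two things change in the proof of (ii)$\Rightarrow$(i). First, $m$ need not be an integer, so there is no decomposition of $H$ into $m$ forests. We multiply every edge by a suitable $b$ and decompose the resulting multigraph. For example, the $4$-cycle with edges $e_1,\dots,e_4$ in cyclic order has $4<\frac32\cdot3$ edges; doubled, it decomposes into the three paths $\{e_1,e_2,e_3\}$, $\{e_4,e_1,e_2\}$, $\{e_3,e_4\}$, and each edge lies in exactly two of them. Second, (ii) need not give a slack of one edge; for subgraphs of bounded size, strict inequality and finiteness replace it.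

*Proof of (ii)$\Rightarrow$(i).* For $\varepsilon\ge1/2$ there is no $G$, so let $\varepsilon<1/2$. Put $s=\lceil4/\varepsilon\rceil$ and $K=\Delta s$.

**Step 1 (approximate $m$ from above by $a/b$).** Rounding must cost less than the breaking of one forest gains. Choose an integer $b\ge1$ such that $a:=\lceil bm\rceil$ satisfies $a-bm\le\frac1{4K}$. If $m$ is rational, let $b$ be its denominator, so that $a=bm$. If $m$ is irrational, the fractional parts of $-bm$, which equal $\lceil bm\rceil-bm$, are dense in $[0,1]$, so some $b$ works. The choice depends only on $m,\varepsilon,\Delta$.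

**Step 2 (decompose and break).** This produces $M$. Let $H\in\mathcal H$ have $n$ vertices, and replace each edge of $H$ by $b$ parallel edges. By (ii) and closure under subgraphs, every nonempty $U\subseteq V(H)$ spans at most $bm(|U|-1)\le a(|U|-1)$ edges of this multigraph. By Nash-Williams' theorem it decomposes into $a$ forests. A forest contains no two parallel edges, so this gives forests $T_1,\dots,T_a\subseteq H$ such that each edge of $H$ lies in exactly $b$ of them. Apply Lemma 5.1 to $T_1$ with $D=\Delta$: there is a forest $M\subseteq T_1$ with $|M|\le n/s\le\varepsilon n/4$ such that the components of $T_1-M$ have at most $K$ vertices. Let $F\subseteq H-M$ and $v=v(F)\ge2$.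

**Step 3 (large $F$).** We count each edge of $F$ in its $b$ forests. Let $v\ge4K$. The edges of $F$ in $T_1$ belong to $T_1-M$, so as in Lemma 5.2 there are at most $v-v/K$ of them, and each other $T_i$ contains at most $v-1$ edges of $F$. Hence
$$b\,e(F)=\sum_{i=1}^a|E(F)\cap T_i|\le(a-1)(v-1)+v-\frac vK=a(v-1)+1-\frac vK\le bm(v-1)+\frac v{4K}+\frac v{4K}-\frac vK,$$
using $(a-bm)(v-1)\le\frac v{4K}$ and $1\le\frac v{4K}$. So $e(F)\le m(v-1)-\frac v{2Kb}\le(m-\delta_1)(v-1)$ with $\delta_1=\frac1{2Kb}$.

**Step 4 (small $F$).** Here we use finiteness. Let $2\le v<4K$. Since $F\in\mathcal H$, (ii) gives $e(F)<m(v-1)$. Let $\delta_2$ be the minimum of $m-\frac e{u-1}$ over all integers $2\le u<4K$ and $0\le e<m(u-1)$. This is a minimum of finitely many positive numbers, so $\delta_2>0$, and $e(F)\le(m-\delta_2)(v-1)$. The choice $u=2$, $e=1$ is allowed as $m>1$, so $\delta_2\le m-1$.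

**Step 5 (conclusion).** Put $\delta=\min(\delta_1,\delta_2)\in(0,m-1]$, which depends only on $m,\varepsilon,\Delta$. Proposition 3.1 gives (i) with any $\eta$ satisfying $0<\eta<\frac1{m-\delta}-\frac1m$. $\square$

*Proof of (i)$\Rightarrow$(ii).* Suppose $F_0\in\mathcal H$ has $v_0\ge2$ vertices and $e_0\ge m(v_0-1)$ edges; in particular $e_0\ge1$. We show that (i) fails for some $\varepsilon$.

**Step 1 (the pair $(G,H)$).** We choose $G$ so that it cannot reach most copies of $F_0$. Let $H$ be $\lfloor n/v_0\rfloor$ disjoint copies of $F_0$ plus isolated vertices, $n$ vertices in all. A single vertex is a subgraph of $F_0$, so $H\in\mathcal H$. Let $\beta=\frac1{2v_0}$, let $G$ be a clique on $\lceil\beta n\rceil$ vertices plus isolated vertices, and let $\varepsilon=\beta^2/3$. Then $e(G)=\frac{\beta^2}2n^2+O(n)\ge\varepsilon n^2$ for large $n$.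

**Step 2 (many copies must be random).** In any copy of $H$ in $G\cup G(n,p)$, at most $\lceil\beta n\rceil$ of the disjoint copies of $F_0$ meet the clique. The others use no edge of $G$, and there are at least $\lfloor n/v_0\rfloor-\lceil\beta n\rceil\ge\frac n{2v_0}-2\ge\frac n{3v_0}$ of them if $n\ge12v_0$. So $G(n,p)$ contains at least $n/(3v_0)$ copies of $F_0$.

**Step 3 (there are too few).** A first moment bound finishes the proof. For fixed $\eta>0$ and $p=n^{-1/m-\eta}$, the expected number of copies of $F_0$ in $G(n,p)$ is at most
$$n^{v_0}p^{e_0}=n^{v_0-e_0/m-\eta e_0}\le n^{v_0-(v_0-1)-\eta e_0}=n^{1-\eta e_0}=o(n).$$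
By Markov's inequality, the probability of at least $n/(3v_0)$ copies tends to $0$. So no $\eta>0$ works for this $\varepsilon$. $\blacksquare$

**Examples.** Condition (ii) need only be checked for connected $F$. Indeed, let $F$ have $v\ge2$ vertices and components $F_1,\dots,F_c$. If some component has an edge, summing over components gives $e(F)<m\sum_i(v(F_i)-1)=m(v-c)\le m(v-1)$, where one-vertex components contribute $0$ to both sums. If there is no edge, $e(F)=0<m(v-1)$. The following classes, each with bounded maximum degree, are closed under subgraphs and disjoint unions and satisfy (ii).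

- Planar graphs, with $m=3$, by (1).
- $d$-degenerate graphs with $d\ge2$, with $m=d$. Order the vertices so that each has at most $d$ earlier neighbors. The first vertex contributes $0$ edges, the second at most $1$, each later one at most $d$, so $e\le1+d(v-2)<d(v-1)$. This recovers the background theorem quoted in Section 2.
- Planar graphs of girth at least $g$, with $m=\frac g{g-2}$ and $g\ge3$. If $F$ is connected and has a cycle, then in a plane drawing each face boundary contains a cycle and so has length at least $g$. With $f$ faces, $gf\le2e$, and Euler's formula $f=e-v+2$ gives $e\le\frac g{g-2}(v-2)<m(v-1)$. If $F$ is a tree with $v\ge2$, then $e=v-1<m(v-1)$. In particular $m=2$ for bipartite planar graphs, since these have girth at least $4$.
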